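\title{Milnor's construction on the $2$-sphere embeds in the simplicial group of pure twins}

\begin{abstract}
Deleting and doubling strands make the pure twin groups into a simplicial group $SPT_*$. The generator $(t_1t_2)^3$ of the pure twin group on three strands determines a simplicial homomorphism $\Theta$ from Milnor's construction $F[S^2]_*$ to $SPT_*$. We prove that $\Theta$ is injective, which answers a question of Bardakov, Kumar and Singh, and that its image in each dimension is a retract of the pure twin group. The proof follows the first strand and records each of its crossings together with the set of strands to the left of the crossing; this defines a homomorphism from the pure twin group to a free group. The same homomorphism gives embeddings of $F[S^r]_*$ in $SPT_*$ for every $r\ge 2$.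
\end{abstract}

\section{The question and the answer}\label{sec:intro}

\subsection*{Twins}
For $n\ge 0$ the \emph{twin group} on $n+1$ strands is
\[
T_{n+1}=\langle\, t_1,\dots,t_n \mid t_p^2=1\ (1\le p\le n),\quad t_pt_q=t_qt_p\ (|p-q|\ge 2)\,\rangle ,
\]
so that $T_1=1$. An element of $T_{n+1}$, a \emph{twin}, is a homotopy class, relative to endpoints, of configurations of $n+1$ monotone strands in $\mathbb R\times[0,1]$ that join $n+1$ marked points on the line $y=1$ to $n+1$ marked points on the line $y=0$, no three strands having a point in common. We number the positions $0,1,\dots,n$ from left to right. The generator $t_p$ is a single crossing of the strands in positions $p-1$ and $p$, and the product is stacking. The relation $t_p^2=1$ pulls apart two strands that cross twice in a row, and the commutation relation exchanges the heights of two crossings of disjoint pairs of strands. The relation $t_pt_{p+1}t_p=t_{p+1}t_pt_{p+1}$, which would slide a strand over the crossing of two others through a triple point, is absent. Adding it gives the symmetric group $S_{n+1}$, so the \emph{pure twin group}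
\[
PT_{n+1}=\ker\bigl(T_{n+1}\to S_{n+1}\bigr),\qquad t_p\mapsto (p-1,\,p),
\]
measures the effect of forbidding triple points. We have $PT_1=PT_2=1$. The group $T_3$ is infinite dihedral and $t_1t_2$ maps to a $3$-cycle, so $PT_3$ is infinite cyclic, generated by
\[
c=(t_1t_2)^3 .
\]

\subsection*{Deleting and doubling strands}
Write $[n]=\{0<1<\dots<n\}$. A \emph{simplicial group} $G_*$ consists of groups $G_n$, $n\ge0$, and homomorphisms $\alpha^*:G_n\to G_m$, one for each order-preserving map $\alpha:[m]\to[n]$, such that $\mathrm{id}^*=\mathrm{id}$ and $(\alpha\beta)^*=\beta^*\alpha^*$. The face map $d_i:G_n\to G_{n-1}$ is induced by the injection $[n-1]\to[n]$ that misses $i$, and the degeneracy map $s_i:G_n\to G_{n+1}$ by the surjection $[n+1]\to[n]$ that takes the value $i$ twice; every $\alpha^*$ is a composite of such maps. Simplicial sets are defined in the same way, with sets in place of groups.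

Label the strands of a pure twin $0,\dots,n$ by their endpoints and put $SPT_n=PT_{n+1}$. Let $d_i$ delete strand $i$, and let $s_i$ replace strand $i$ by two parallel copies. With these maps $SPT_*$ is a simplicial group. Since each order-preserving $\alpha:[m]\to[n]$ is a surjection followed by an injection, $\alpha^*$ replaces strand $k$ by a band of $|\alpha^{-1}(k)|$ parallel strands, which carry the labels in $\alpha^{-1}(k)$; an empty band means that the strand is deleted.

A pure twin is \emph{Brunnian} if deleting any one strand makes it trivial; the Brunnian twins on $r+1$ strands form the subgroup $\mathrm{Brun}_{r+1}=\bigcap_{i=0}^r\ker d_i$ of $PT_{r+1}$. Since $PT_2=1$, we have $\mathrm{Brun}_3=PT_3$, and $c$ is Brunnian. A map $\beta:[m]\to[r]$ that misses a value $k$ factors through the injection $[r-1]\to[r]$ missing $k$, so $\beta^*$ factors through $d_k$. Hence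
\begin{equation}\label{eq:brun}
\beta^*\gamma=1\qquad\text{for $\gamma\in\mathrm{Brun}_{r+1}$ and $\beta:[m]\to[r]$ not surjective.}
\end{equation}

\subsection*{Milnor's construction}
For a pointed simplicial set $X$, Milnor's construction $F[X]_*$ is the simplicial group in which $F[X]_n$ is the free group on $X_n$ modulo the single relation that the basepoint equals $1$, with structure maps induced from those of $X$. We need it for the simplicial sphere $S^r=\Delta[r]/\partial\Delta[r]$. The $n$-simplices of $\Delta[r]$ are the order-preserving maps $\sigma:[n]\to[r]$, with $\alpha^*\sigma=\sigma\alpha$, and those of $\partial\Delta[r]$ are the non-surjective ones. So $F[S^r]_n$ is free on the set $\Sigma_{n,r}$ of order-preserving surjections $[n]\to[r]$, and $\alpha^*\sigma$ equals $\sigma\alpha$ if this map is surjective and $1$ otherwise. By Milnor's theorem, the geometric realization $|F[S^r]_*|$ is homotopy equivalent to the loop space $\Omega S^{r+1}$.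

Let $\iota_r=\mathrm{id}_{[r]}$ be the non-degenerate $r$-simplex. A simplicial homomorphism $F[S^r]_*\to SPT_*$ sends $\iota_r$, whose faces are trivial, to a Brunnian twin $\gamma$, and it sends $\sigma=\sigma^*\iota_r$ to $\sigma^*\gamma$. Conversely, for Brunnian $\gamma$ the rule $\sigma\mapsto\sigma^*\gamma$ commutes with every $\alpha^*$, because $\alpha^*\sigma^*\gamma=(\sigma\alpha)^*\gamma$ and \eqref{eq:brun} holds. Thus simplicial homomorphisms $F[S^r]_*\to SPT_*$ correspond to elements of $\mathrm{Brun}_{r+1}$.

Let $\Theta:F[S^2]_*\to SPT_*$ correspond to $c$, and let $K_*$ be its image, the smallest simplicial subgroup of $SPT_*$ that contains $c$. A surjection $[n]\to[2]$ is determined by its fibers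
\begin{equation}\label{eq:bands}
A=\{0,\dots,i\},\qquad B=\{i+1,\dots,j\},\qquad C=\{j+1,\dots,n\},\qquad 0\le i<j\le n-1;
\end{equation}
call it $\sigma_{i,j}$. So $F[S^2]_n$ is free of rank $n(n-1)/2$, and $K_n$ is generated by the twins $c_{i,j}=\sigma_{i,j}^*c$ obtained from $c$ by replacing its three strands with the bands $A,B,C$. In terms of degeneracy maps,
\[
c_{i,j}=s_{n-1}\cdots\widehat{s_j}\cdots\widehat{s_i}\cdots s_0\,(c):
\]
the maps $s_0,\dots,s_{i-1}$, applied in this order, widen the first strand to $A$, then $s_{i+1},\dots,s_{j-1}$ widen the second to $B$, and $s_{j+1},\dots,s_{n-1}$ widen the third to $C$.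

\subsection*{The question}
The following problem is posed in \cite{BKS}.
\begin{quote}
\emph{Is $\Theta:F[S^2]_*\to K_*$ an isomorphism? Equivalently, is $\Theta_n:F[S^2]_n\to PT_{n+1}$ injective for every $n\ge0$?}
\end{quote}
In other words: does the plane impose any relation among the cables $c_{i,j}$ of $c$? For $n\le1$ both groups are trivial, and $\Theta_2$ maps a generator of $\mathbb Z$ to $c$, which has infinite order. It is known that $\Theta_n$ is injective for $n\le4$.

Two short arguments come to mind, and neither is enough. First, if $\Theta_{n-1}$ is injective, every element of $\ker\Theta_n$ has trivial faces; but so does every commutator in the free group $F[S^2]_3$ of rank three, because $F[S^2]_2\cong\mathbb Z$ is abelian. Induction through faces therefore stalls at once. Second, freeness of $K_n$ cannot be inherited from the ambient group when $n\ge5$, since $PT_{n+1}$ then contains $\mathbb Z^2$. Indeed, $(t_1t_2)^3$ and $(t_4t_5)^3$ commute, and the homomorphism $T_{n+1}\to T_3\times T_3$ that sends $t_1,t_2$ to the generators of the first factor, $t_4,t_5$ to those of the second, and $t_3,t_6,\dots,t_n$ to $1$ maps them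 to $(c,1)$ and $(1,c)$. This $\mathbb Z^2$, however, comes from copies of $c$ placed on disjoint sets of strands, whereas in each $c_{i,j}$ every strand takes part. One therefore expects no relations, and this is what we prove.

\begin{theorem}\label{thm:main}
Let $n\ge0$ and let $\rho_n:PT_{n+1}\to F(z_{i,j}:0\le i<j\le n-1)$ be the homomorphism to a free group of rank $n(n-1)/2$ defined in Section~\ref{sec:main}. Then $\rho_n(c_{i,j})=z_{i,j}^{-1}$ for all $0\le i<j\le n-1$. Consequently:
\begin{enumerate}
\item $\Theta_n$ is injective for every $n$, so $\Theta:F[S^2]_*\to K_*$ is an isomorphism of simplicial groups;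
\item $K_n$ is free on the $n(n-1)/2$ elements $c_{i,j}$ and is a retract of $PT_{n+1}$, so that $PT_{n+1}=\ker\rho_n\rtimes K_n$.
\end{enumerate}
\end{theorem}

Recall that the homotopy groups of a simplicial group $G_*$, that is, of $|G_*|$, are the quotients
\[
\pi_n(G_*)=\Bigl(\bigcap_{i=0}^{n}\ker d_i\Bigr)\Big/ d_0\Bigl(\bigcap_{i=1}^{n+1}\ker d_i\Bigr),
\]
where the first intersection is taken in $G_n$ and the second in $G_{n+1}$. Since $\pi_n(\Omega S^3)\cong\pi_{n+1}(S^3)$, part~(1) and Milnor's theorem give the following description of the homotopy groups of $S^3$ as quotients of groups of Brunnian twins lying in $K_*$.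

\begin{corollary}\label{cor:loop}
$|K_*|\simeq\Omega S^3$, and $\pi_n(K_*)\cong\pi_{n+1}(S^3)$ for all $n$.
\end{corollary}

The proof watches a single strand. Commutation in $T_{n+1}$ happens only between crossings of disjoint pairs, so the crossings of strand $0$ never change their order; and since triple points are forbidden, the set of strands to the left of a crossing cannot change either. Recording this data gives a homomorphism $\phi$ from $PT_{n+1}$ to a free group (Sections \ref{sec:words} and~\ref{sec:phi}). Each $\phi(c_{i,j})$ contains a letter that occurs in no other $\phi(c_{i',j'})$, and $\rho_n$ keeps just these letters (Section~\ref{sec:main}). Sections \ref{sec:brun} and~\ref{sec:cons} treat Brunnian twins on $r+1$ strands for every $r\ge2$: the map $F[S^r]_*\to SPT_*$ defined by $\gamma$ is injective as soon as $\phi(\gamma)\ne1$ (Theorem~\ref{thm:brun}), and such $\gamma$ exist for every $r$ (Corollary~\ref{cor:exist}).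

\section{Crossings and their left sets}\label{sec:words}

A word $w=t_{p_1}\cdots t_{p_\ell}$, read from left to right, is a diagram read from top to bottom. (The opposite convention reflects diagrams in a horizontal line, that is, replaces each twin by its inverse; deleting and doubling commute with this reflection and are homomorphisms, so the maps $d_i,s_i$ are the same.) Strands are labeled $0,\dots,n$ by their top endpoints. At each height between crossings, the \emph{arrangement} is the list $(l_0,\dots,l_n)$ of labels from left to right, starting from $(0,\dots,n)$. A letter $t_p$ applied to $(l_0,\dots,l_n)$ exchanges $l_{p-1}$ and $l_p$. We call $\{l_{p-1},l_p\}$ the \emph{pair} of this crossing and $S=\{l_0,\dots,l_{p-2}\}$ its \emph{left set}; note that $p=|S|+1$. We need to know how pairs and left sets behave under the structure maps of $SPT_*$.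

Deletion is immediate from the diagram. Let $\delta:[r]\to[n]$ be an order-preserving injection and let $w$ represent $g\in PT_{n+1}$. Erase the strands with labels outside $\delta([r])$ and rename strand $\delta(k)$ as $k$. A crossing disappears if its pair is not contained in $\delta([r])$. Otherwise,
\begin{equation}\label{eq:delete}
\begin{gathered}
\text{a crossing with pair $\{\delta(k),\delta(k')\}$ and left set $S$ survives as a crossing}\\
\text{with pair $\{k,k'\}$ and left set $\delta^{-1}(S)$, with the same strand on the left,}
\end{gathered}
\end{equation}
and the surviving crossings, in their original order, spell a word for $\delta^*g$.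

Doubling strand $x$ keeps each crossing that does not involve $x$ as one crossing, and replaces a crossing of $x$ with $v$ by two consecutive crossings, one of each copy of $x$ with $v$. Iterating this gives the next lemma.

\begin{lemma}\label{lem:cable}
Let $\sigma\in\Sigma_{n,r}$, put $U_k=\sigma^{-1}(k)$, and let $w$ be a word of length $\ell$ representing $g\in PT_{r+1}$. Then $\sigma^*g$ is represented by a product of $\ell$ blocks, one for each crossing of $w$, with the following property. In the block belonging to a crossing with pair $\{k,k'\}$ and left set $S$, each $u\in U_k$ crosses each $v\in U_{k'}$ exactly once, and there are no other crossings. The crossing of $u$ and $v$ has left set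
\[
\sigma^{-1}(S)\ \cup\ \{u'\in U_k:u'<u\}\ \cup\ \{v'\in U_{k'}:v'<v\},
\]
and $u$ is to the left of $v$ before it if and only if $k$ is to the left of $k'$ before the crossing of $w$.
\end{lemma}

\begin{proof}
The map $\sigma^*$ is a composite of $n-r$ doublings. If the crossings of a block are the pairs $\{u,v\}$ with $u\in U_k$, $v\in U_{k'}$, each occurring once, then the same is true after doubling a strand and enlarging its band by the new copy. This proves the first assertion by induction on $n-r$.

In particular, strands of one band never cross, so they stay in increasing order. An arrangement is determined by the relative order of each two labels, and a block reverses the relative order of $u\in U_k$ and $v\in U_{k'}$ and no other. By induction on the blocks, the arrangement at the start of each block is therefore the corresponding arrangement of $w$ with each label $m$ replaced by the increasing list $U_m$. Since $u$ and $v$ cross only once in the block, they are in their starting order before that crossing, which gives the last assertion. At the crossing, $u$ and $v$ are adjacent, so a third strand $x$ is in the left set if and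 only if it is to the left of $u$, and if and only if it is to the left of $v$. For $x\in U_k$ this means $x<u$; for $x\in U_{k'}$ it means $x<v$; and for $x\in U_m$ with $m\ne k,k'$ the order of $x$ and $u$ is the one at the start of the block, so it means $m\in S$.
\end{proof}

\section{A homomorphism to a free group}\label{sec:phi}

To prove that a subgroup is free we map to a free group, and the obstacle is the relation $t_pt_q=t_qt_p$: if both crossings were recorded by letters, these letters would have to commute. We therefore record only the crossings of strand $0$. Let $F(Y_n)$ be the free group on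
\[
Y_n=\bigl\{\,y_{v,S}\;:\;1\le v\le n,\ S\subseteq\{1,\dots,n\}\setminus\{v\}\,\bigr\}.
\]
For a word $w$ in $t_1,\dots,t_n$ let $\phi(w)\in F(Y_n)$ be the product, in order, of the contributions of its crossings:
\begin{itemize}
\item a crossing with pair $\{0,v\}$ and left set $S$ contributes $y_{v,S}$ if $0$ is to the left of $v$ before the crossing, and $y_{v,S}^{-1}$ otherwise;
\item a crossing that does not involve strand $0$ contributes $1$.
\end{itemize}

\begin{lemma}\label{lem:phi}
The element $\phi(w)$ depends only on the twin represented by $w$, and $\phi$ restricts to a homomorphism $\phi:PT_{n+1}\to F(Y_n)$.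
\end{lemma}

\begin{proof}
Since the generators are involutions, two words represent the same twin if and only if they are connected by insertions and deletions of subwords $t_pt_p$ and replacements of $t_pt_q$ by $t_qt_p$ with $|p-q|\ge2$. None of these moves changes the arrangements later in the word, so we compare only the contributions of the subwords.

The two crossings of $t_pt_p$ have the same pair and the same left set, and the second starts from the order that the first produced. Their contributions are mutually inverse if the pair contains $0$, and both are $1$ otherwise.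

Let $q\ge p+2$. The letter $t_q$ does not move the labels in positions $0,\dots,p$, so the crossing made by $t_p$ has the same pair, order and left set in $t_pt_q$ and in $t_qt_p$. The letter $t_p$ does not move the labels in positions $q-1,q$, and it permutes the labels in positions $0,\dots,q-2$ among themselves because $p\le q-2$; so the crossing made by $t_q$ also has the same pair, order and left set in both words. The two pairs are disjoint, so at most one contribution differs from $1$, and the product does not depend on the order.

If $w$ represents a pure twin, the arrangement after $w$ is $(0,\dots,n)$ again, so the crossings of $w'$ inside $ww'$ have the same data as in $w'$ alone, and $\phi(ww')=\phi(w)\phi(w')$.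
\end{proof}

\begin{example}\label{ex:c}
The arrangements of $c=t_1t_2t_1t_2t_1t_2$ are $012\to102\to120\to210\to201\to021\to012$. Strand $0$ takes part in the first, second, fourth and fifth crossings (Figure~\ref{fig:c}), and
\[
\phi(c)=y_{1,\emptyset}\;y_{2,\{1\}}\;y_{1,\{2\}}^{-1}\;y_{2,\emptyset}^{-1}.
\]
Strand $0$ crosses strand $1$ twice, once with strand $2$ on the right and once with strand $2$ on the left, and the left sets record the difference.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.9cm,y=0.7cm]
\draw[very thick] (0,0)--(1,-1)--(2,-2)--(2,-3)--(1,-4)--(0,-5)--(0,-6);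
\draw (1,0)--(0,-1)--(0,-2)--(1,-3)--(2,-4)--(2,-5)--(1,-6);
\draw (2,0)--(2,-1)--(1,-2)--(0,-3)--(0,-4)--(1,-5)--(2,-6);
\node[above] at (0,0) {$0$};
\node[above] at (1,0) {$1$};
\node[above] at (2,0) {$2$};
\node[right] at (2.6,-0.5) {$t_1$,\quad left set $\emptyset$,\quad $y_{1,\emptyset}$};
\node[right] at (2.6,-1.5) {$t_2$,\quad left set $\{1\}$,\quad $y_{2,\{1\}}$};
\node[right] at (2.6,-2.5) {$t_1$,\quad left set $\emptyset$,\quad $1$};
\node[right] at (2.6,-3.5) {$t_2$,\quad left set $\{2\}$,\quad $y_{1,\{2\}}^{-1}$};
\node[right] at (2.6,-4.5) {$t_1$,\quad left set $\emptyset$,\quad $y_{2,\emptyset}^{-1}$};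
\node[right] at (2.6,-5.5) {$t_2$,\quad left set $\{0\}$,\quad $1$};
\end{tikzpicture}
\caption{The pure twin $c=(t_1t_2)^3$, read from top to bottom, with strand $0$ drawn thick. Beside each crossing are its letter, the set of strands to its left, and its contribution to $\phi(c)$: a crossing of strand $0$ with strand $v$ and left set $S$ contributes $y_{v,S}^{\pm1}$, and the other crossings contribute $1$.}
\label{fig:c}
\end{figure}

\begin{remark}
Left sets are invariant only because triple points are forbidden: the crossing of strands $0$ and $1$ has left set $\emptyset$ in $t_1t_2t_1$ and $\{2\}$ in $t_2t_1t_2$. They are also what the proof below depends on. Forgetting them, by $y_{v,S}\mapsto y_v$, turns $\phi(c)$ into the commutator $y_1y_2y_1^{-1}y_2^{-1}$, which no homomorphism can send to a member of a free basis.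
\end{remark}

\section{The cables of $c$ and the proof of Theorem~\ref{thm:main}}\label{sec:main}

We compute the letters of $\phi(c_{i,j})$ by Lemma~\ref{lem:cable}, with the bands \eqref{eq:bands}. By Example~\ref{ex:c} the bands pass through the arrangements
\[
ABC\to BAC\to BCA\to CBA\to CAB\to ACB\to ABC ,
\]
and the third and sixth blocks involve only $B$ and $C$. Here the choice of strand $0$ pays off: it is the smallest element of $A$ for every $(i,j)$, so no strand of $A$ lies in the left set of one of its crossings. The crossings of strand $0$ with a strand $v$ are as follows.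
\begin{center}
\begin{tabular}{clccc}
 & block & $v$ & left set $S$ & exponent of $y_{v,S}$\\ \hline
(i) & $ABC\to BAC$ & $v\in B$ & $\{v'\in B:v'<v\}$ & $+1$\\
(ii) & $BAC\to BCA$ & $v\in C$ & $B\cup\{v'\in C:v'<v\}$ & $+1$\\
(iii) & $CBA\to CAB$ & $v\in B$ & $C\cup\{v'\in B:v'<v\}$ & $-1$\\
(iv) & $CAB\to ACB$ & $v\in C$ & $\{v'\in C:v'<v\}$ & $-1$
\end{tabular}
\end{center}
Since a band stays in increasing order, strand $0$ meets its strands in increasing order when it moves to the right, in (i) and (ii), and in decreasing order when it moves to the left, in (iii) and (iv).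

\begin{example}\label{ex:n3}
Let $n=3$, the first case in which $F[S^2]_n$ is not abelian. For $c_{0,1}=s_2(c)$ the bands are $\{0\},\{1\},\{2,3\}$, and the six blocks are
\[
c_{0,1}=t_1\cdot t_2t_3\cdot t_1t_2\cdot t_3\cdot t_2t_1\cdot t_3t_2 ,
\]
with arrangements $0123\to1023\to1230\to2310\to2301\to0231\to0123$ between blocks. Reading off the crossings of strand $0$, and using the table for the bands $\{0\},\{1,2\},\{3\}$ of $c_{0,2}$ and $\{0,1\},\{2\},\{3\}$ of $c_{1,2}$, we find
\begin{align*}
\phi(c_{0,1})&=y_{1,\emptyset}\;y_{2,\{1\}}\;y_{3,\{1,2\}}\;\underline{y_{1,\{2,3\}}^{-1}}\;y_{3,\{2\}}^{-1}\;y_{2,\emptyset}^{-1},\\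
\phi(c_{0,2})&=y_{1,\emptyset}\;y_{2,\{1\}}\;y_{3,\{1,2\}}\;y_{2,\{1,3\}}^{-1}\;\underline{y_{1,\{3\}}^{-1}}\;y_{3,\emptyset}^{-1},\\
\phi(c_{1,2})&=y_{2,\emptyset}\;y_{3,\{2\}}\;\underline{y_{2,\{3\}}^{-1}}\;y_{3,\emptyset}^{-1}.
\end{align*}
Many letters are shared, but each underlined letter occurs once in its own row and in no other row. Sending all other letters to $1$ maps the three twins to a free basis of a free group of rank three, so they satisfy no relation.
\end{example}

The underlined letters are those $y_{v,S}$ in which $S$ is nonempty and all its elements are larger than $v$. They come from the last crossing of block (iii), where strand $0$ passes $\min B=i+1$ on its way back and has exactly $C$ on its left; such a letter remembers both $i$ and $j$. For $0\le i<j\le n-1$ put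
\[
z_{i,j}=y_{\,i+1,\{j+1,\dots,n\}} .
\]
This is an element of $Y_n$ because $i+1\le j$, and different pairs $(i,j)$ give different elements. Let $\pi:F(Y_n)\to F(z_{i,j}:0\le i<j\le n-1)$ fix each $z_{i,j}$ and send the other elements of $Y_n$ to $1$, and define $\rho_n=\pi\circ\phi$ on $PT_{n+1}$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
For $n\le1$ all groups are trivial. Let $n\ge2$ and fix $(i,j)$. If $y_{v,S}$ is one of the letters $z_{i',j'}$, then $S=\{j'+1,\dots,n\}$ is nonempty and each of its elements exceeds $j'\ge i'+1=v$. In rows (i), (ii) and (iv) of the table every element of $S$ is smaller than $v$; in row (ii) this uses that the elements of $B$ are smaller than $v\in C$. So $S$ is either empty or contains an element smaller than $v$, and $\pi$ kills the letter. In row (iii) we have $S=C\cup\{i+1,\dots,v-1\}$, whose elements all exceed $v$ only if $v=i+1$; then $S=C$ and the contribution is $z_{i,j}^{-1}$. Hence exactly one crossing of $c_{i,j}$ survives under $\pi$, and $\rho_n(c_{i,j})=z_{i,j}^{-1}$.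

The composite $\rho_n\Theta_n$ maps the free basis $\{\sigma_{i,j}\}$ of $F[S^2]_n$ bijectively onto the free basis $\{z_{i,j}^{-1}\}$ of the target, so it is an isomorphism. Therefore $\Theta_n$ is injective. It follows that $\Theta$ is an isomorphism onto $K_*$ and that $K_n$ is free on the elements $c_{i,j}=\Theta_n(\sigma_{i,j})$. Moreover $\rho_n|_{K_n}$ is an isomorphism, so $(\rho_n|_{K_n})^{-1}\rho_n$ is a homomorphism $PT_{n+1}\to K_n$ that is the identity on $K_n$ and has kernel $\ker\rho_n$. This gives $PT_{n+1}=\ker\rho_n\rtimes K_n$.
\end{proof}

\section{Brunnian twins on more strands}\label{sec:brun}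

Fix $r\ge2$. We now replace $c$ by a Brunnian twin on $r+1$ strands, or by a whole subgroup of them. For a group $H$, Carlsson's construction on the sphere is the simplicial group $F^H[S^r]_*$ in which $F^H[S^r]_n$ is the free product of copies $H_\sigma=\{h_\sigma:h\in H\}$ of $H$, one for each $\sigma\in\Sigma_{n,r}$, and
\[
\alpha^*h_\sigma=\begin{cases}h_{\sigma\alpha}&\text{if $\sigma\alpha$ is surjective,}\\ 1&\text{otherwise.}\end{cases}
\]
If $H=\langle\gamma\rangle$ is infinite cyclic, then $\sigma\mapsto\gamma_\sigma$ identifies $F[S^r]_*$ with $F^H[S^r]_*$. For $H\le\mathrm{Brun}_{r+1}$ define $\Theta^H_n:F^H[S^r]_n\to PT_{n+1}$ by $\Theta^H_n(h_\sigma)=\sigma^*h$. By \eqref{eq:brun} and the identity $\alpha^*\sigma^*h=(\sigma\alpha)^*h$ this is a simplicial homomorphism, and its image is the simplicial subgroup of $SPT_*$ generated by $H$.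

Let $\mu$ be the automorphism $t_p\mapsto t_{n+1-p}$ of $T_{n+1}$, which reflects diagrams in a vertical line and preserves $PT_{n+1}$. The mirror image $\phi'=\phi\circ\mu$ of $\phi$ records the crossings of the last strand $n$, with the sets of strands to their right.

\begin{theorem}\label{thm:brun}
Let $r\ge2$ and let $H\le\mathrm{Brun}_{r+1}$ be a subgroup such that $\phi|_H$ is injective. Then $\Theta^H:F^H[S^r]_*\to SPT_*$ is injective, and so is $\phi\circ\Theta^H_n$ for every $n$. In particular, if $\gamma\in\mathrm{Brun}_{r+1}$ and $\phi(\gamma)\ne1$, then the simplicial homomorphism $F[S^r]_*\to SPT_*$ with $\iota_r\mapsto\gamma$ is injective. The same holds with $\phi$ replaced by $\phi'$.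
\end{theorem}

Without explicit words for the elements of $H$ we cannot point to a private letter for each generator. The proof splits the work instead. Deleting strands shows that no relation is visible in the abelianization, the map $\phi$ supplies a free image, and the following lemma combines the two facts. We write $\Gamma_kL$ for the lower central series, $\Gamma_1L=L$ and $\Gamma_{k+1}L=[\Gamma_kL,L]$, and $L^{ab}=L/\Gamma_2L$.

\begin{lemma}\label{lem:free}
Let $f:L\to Q$ be a surjective homomorphism of free groups, of any rank, that induces an isomorphism $L^{ab}\to Q^{ab}$. Then $f$ is an isomorphism.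
\end{lemma}

\begin{proof}
Since $Q$ is free, lifting a basis gives $s:Q\to L$ with $fs=\mathrm{id}$. Then $s^{ab}=(f^{ab})^{-1}$ is onto, that is, $L=s(Q)\,\Gamma_2L$. The quotient $\Gamma_kL/\Gamma_{k+1}L$ is generated by the classes of the commutators $[\dots[x_1,x_2],\dots,x_k]$, and these classes depend only on the $x_m$ modulo $\Gamma_2L$; so the $x_m$ may be taken in $s(Q)$, and $\Gamma_kL\subseteq s(Q)\,\Gamma_{k+1}L$. By induction $L=s(Q)\,\Gamma_kL$ for all $k$, so the induced map $s_k:Q/\Gamma_kQ\to L/\Gamma_kL$ is onto. It is injective because $f_ks_k=\mathrm{id}$. Hence $s_k$ is an isomorphism, so is $f_k=s_k^{-1}$, and $\ker f\subseteq\Gamma_kL$ for every $k$. By Magnus's theorem $\bigcap_k\Gamma_kL=1$ in a free group.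
\end{proof}

Freeness of $Q$ cannot be dropped, as the map from the free group of rank two onto $\mathbb Z^2$ shows.

To separate the factors $H_\tau$ in the abelianization we delete all strands but one from each band. For $\sigma\in\Sigma_{n,r}$ let $\delta_\sigma:[r]\to[n]$ be the order-preserving injection $\delta_\sigma(k)=\min\sigma^{-1}(k)$. We keep the smallest strand of each band so that $\delta_\sigma(0)=0$ and strand $0$, which $\phi$ follows, survives. Let $M=(M_{\sigma\tau})_{\sigma,\tau\in\Sigma_{n,r}}$ be the matrix with $M_{\sigma\tau}=1$ if $\tau\delta_\sigma=\mathrm{id}$ and $M_{\sigma\tau}=0$ otherwise. An order-preserving surjection $[r]\to[r]$ is the identity, so $\tau\delta_\sigma$ is not surjective when $M_{\sigma\tau}=0$. With \eqref{eq:brun} this gives, for $h\in\mathrm{Brun}_{r+1}$,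
\begin{equation}\label{eq:M}
\delta_\sigma^*\,\tau^*h=(\tau\delta_\sigma)^*h=\begin{cases}h&\text{if }M_{\sigma\tau}=1,\\ 1&\text{if }M_{\sigma\tau}=0.\end{cases}
\end{equation}

\begin{example}
For $r=2$, $n=3$ the maps $\delta_\sigma^*$ for $\sigma=\sigma_{0,1},\sigma_{0,2},\sigma_{1,2}$ are $d_3,d_2,d_1$. Deleting a strand from $c_{i,j}$ gives $c$ if its band has two strands and $1$ if it has one. With rows $d_3,d_2,d_1$ and columns $c_{0,1},c_{0,2},c_{1,2}$ we obtain
\[
M=\begin{pmatrix}1&0&0\\1&1&0\\0&1&1\end{pmatrix}.
\]
As $M$ is invertible, an element of $K_3$ killed by $d_1,d_2,d_3$ has exponent sum zero in each generator, so it lies in $[K_3,K_3]$ and is killed by $d_0:K_3\to K_2\cong\mathbb Z$. Hence $\pi_2(K_*)=K_2\cong\mathbb Z$, in agreement with Corollary~\ref{cor:loop}.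
\end{example}

\begin{lemma}\label{lem:M}
The matrix $M$ is invertible over $\mathbb Z$.
\end{lemma}

\begin{proof}
We have $M_{\sigma\sigma}=1$ since $\delta_\sigma(k)\in\sigma^{-1}(k)$. If $M_{\sigma\tau}=1$, then $\delta_\sigma(k)\in\tau^{-1}(k)$, so $\delta_\tau(k)\le\delta_\sigma(k)$ for all $k$. The map $\delta_\tau$ determines $\tau$ through $\tau(x)=\max\{k:\delta_\tau(k)\le x\}$, so pointwise comparison of the $\delta$'s is a partial order on the finite set $\Sigma_{n,r}$. In any linear extension of this order, $M$ is triangular with ones on the diagonal.
\end{proof}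

\begin{lemma}\label{lem:ab}
Let $H$ be a group, $L=F^H[S^r]_n$, and $f:L\to Q$ a surjective homomorphism. Suppose that for each $\sigma\in\Sigma_{n,r}$ there is a homomorphism $u_\sigma:Q\to H$ such that $u_\sigma f(h_\tau)$ equals $h$ if $M_{\sigma\tau}=1$ and $1$ if $M_{\sigma\tau}=0$. Then $f^{ab}$ is an isomorphism. If $H$ and $Q$ are free, then $f$ is an isomorphism.
\end{lemma}

\begin{proof}
The abelianization of a free product is the direct sum of the abelianizations of the factors. The composite
\[
\bigoplus_\tau H^{ab}=L^{ab}\xrightarrow{\ f^{ab}\ }Q^{ab}\xrightarrow{\ (u_\sigma^{ab})\ }\bigoplus_\sigma H^{ab}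
\]
sends $(x_\tau)_\tau$ to $\bigl(\sum_\tau M_{\sigma\tau}x_\tau\bigr)_\sigma$, and the integer matrix $M^{-1}$ of Lemma~\ref{lem:M} inverts it. So $f^{ab}$ is injective; it is surjective because $f$ is. If $H$ is free, then $L$ is a free product of free groups, hence free, and Lemma~\ref{lem:free} applies.
\end{proof}

We want to take for $Q$ the image of $L$ in $F(Y_n)$, which is free. The maps $u_\sigma$ must then be defined on this image, so deletion of strands has to descend to the free groups. For an order-preserving injection $\delta:[r]\to[n]$ with $\delta(0)=0$ define $e_\delta:F(Y_n)\to F(Y_r)$ by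
\[
e_\delta(y_{v,S})=\begin{cases}y_{k,\delta^{-1}(S)}&\text{if }v=\delta(k),\\ 1&\text{if }v\notin\delta([r]).\end{cases}
\]
In the first case $k\ge1$ and $\delta^{-1}(S)\subseteq\{1,\dots,r\}\setminus\{k\}$, because $\delta(0)=0$ and $0,v\notin S$.

\begin{lemma}\label{lem:descend}
If $\delta(0)=0$, then $\phi\,\delta^*=e_\delta\,\phi$ on $PT_{n+1}$.
\end{lemma}

\begin{proof}
Compare contributions crossing by crossing. A crossing that does not involve strand $0$ disappears or survives as a crossing that does not involve strand $0$; it contributes $1$ to both sides. A crossing with pair $\{0,v\}$ and left set $S$ contributes $e_\delta(y_{v,S})^{\pm1}$ to the right side. On the left side it disappears if $v\notin\delta([r])$, and if $v=\delta(k)$ it contributes $y_{k,\delta^{-1}(S)}^{\pm1}$ with the same sign, by \eqref{eq:delete}.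
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:brun}]
Let $L=F^H[S^r]_n$, $f=\phi\,\Theta^H_n$ and $Q=f(L)\le F(Y_n)$. Subgroups of free groups are free, so $Q$ is free, and so is $H\cong\phi(H)$; this is the first use of the hypothesis on $\phi|_H$. By Lemma~\ref{lem:descend} and \eqref{eq:M},
\[
e_{\delta_\sigma}f(h_\tau)=\phi\bigl(\delta_\sigma^*\tau^*h\bigr)=\begin{cases}\phi(h)&\text{if }M_{\sigma\tau}=1,\\1&\text{if }M_{\sigma\tau}=0.\end{cases}
\]
The elements $f(h_\tau)$ generate $Q$, so $e_{\delta_\sigma}(Q)\subseteq\phi(H)$. Using the hypothesis a second time, put $u_\sigma=(\phi|_H)^{-1}e_{\delta_\sigma}|_Q:Q\to H$. By Lemma~\ref{lem:ab}, $f:L\to Q$ is an isomorphism. Hence $\phi\,\Theta^H_n$ is injective, and therefore so is $\Theta^H_n$.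

If $\phi(\gamma)\ne1$, then $\phi(\gamma)$ has infinite order, free groups being torsion-free. So $H=\langle\gamma\rangle$ is infinite cyclic, $\phi|_H$ is injective, and $\Theta^H$ is the map $F[S^r]_*\to SPT_*$ with $\iota_r\mapsto\gamma$.

For the mirror statement, let $\alpha^\circ(x)=n-\alpha(m-x)$ for $\alpha:[m]\to[n]$. Reflection renames strand $k$ as $n-k$, and $(\alpha^\circ)^{-1}(n-k)$ has as many elements as $\alpha^{-1}(k)$, so $\mu\,\alpha^*=(\alpha^\circ)^*\mu$. In particular $\mu d_i=d_{r-i}\mu$ on $PT_{r+1}$, so $\mu(H)\le\mathrm{Brun}_{r+1}$. If $\phi'|_H$ is injective, then $\phi|_{\mu(H)}$ is injective. The rule $h_\sigma\mapsto(\mu h)_{\sigma^\circ}$ defines a group isomorphism $\nu:F^H[S^r]_n\to F^{\mu(H)}[S^r]_n$, and $\mu\,\Theta^H_n=\Theta^{\mu(H)}_n\nu$ because $\mu\sigma^*h=(\sigma^\circ)^*\mu h$. So $\phi'\Theta^H_n=\phi\,\Theta_n^{\mu(H)}\nu$ is injective by the first part, and the statement for a single $\gamma$ follows as before.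
\end{proof}

The hypothesis on $\phi|_H$ is necessary for the injectivity of all $\phi\,\Theta^H_n$, since $\phi\,\Theta^H_r=\phi|_H$.

\section{Embedded spheres and a freeness criterion}\label{sec:cons}

For $r=2$ the theorem applies to every nontrivial Brunnian twin, and it reproves part~(1) of Theorem~\ref{thm:main}, though not the retraction in part~(2).

\begin{corollary}\label{cor:r2}
The simplicial homomorphisms $F[S^2]_*\to SPT_*$ correspond to the elements $c^k$, $k\in\mathbb Z$, of $PT_3$. Every one with $k\ne0$ is injective.
\end{corollary}

\begin{proof}
They correspond to the elements of $\mathrm{Brun}_3=PT_3=\langle c\rangle$ by Section~\ref{sec:intro}. By Example~\ref{ex:c}, $\phi(c)\ne1$, so $\phi(c^k)=\phi(c)^k\ne1$ for $k\ne0$. Apply Theorem~\ref{thm:brun}.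
\end{proof}

For $r\ge3$ we need a Brunnian twin that $\phi$ detects. Iterated commutators of elements of the kernels $\ker d_i$ are Brunnian; the difficulty is to see that one of them survives, and this is easy to see in the free group $\phi(PT_{r+1})$.

\begin{lemma}\label{lem:normal}
If $P$ and $R$ are nontrivial normal subgroups of a nonabelian free group $G$, then $[P,R]\ne1$.
\end{lemma}

\begin{proof}
We use that the centralizer of a nontrivial element of a free group is infinite cyclic. If $[P,R]=1$, then $P$ centralizes a nontrivial element of $R$, so $P=\langle x\rangle$ is infinite cyclic. For $1\ne g\in G$ normality gives $gxg^{-1}=x^{\pm1}$, so $g^2$ commutes with $x$. Then $g$ and $x$ lie in the cyclic centralizer of $g^2\ne1$ and commute. Thus $G$ is the centralizer of $x$ and is cyclic, a contradiction.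
\end{proof}

\begin{corollary}\label{cor:exist}
For every $r\ge2$ there is $\gamma\in\mathrm{Brun}_{r+1}$ with $\phi(\gamma)\ne1$. Hence $SPT_*$ contains a simplicial subgroup isomorphic to $F[S^r]_*$, whose realization is homotopy equivalent to $\Omega S^{r+1}$.
\end{corollary}

\begin{proof}
For $r=2$ take $\gamma=c$. Let $r\ge3$. For $2\le k\le r$ put $g_k=t_kt_{k-1}\cdots t_3$ (so $g_2=1$) and $\beta_k=g_k(t_1t_2)^3g_k^{-1}\in PT_{r+1}$, where $g_k^{-1}$ is written as the reversed word. The word $g_k$ moves strand $k$ to position $2$, and neither it nor its reverse touches positions $0$ and $1$. The middle part is a copy of $c$ on the strands $0,1,k$ in the first three positions, so Example~\ref{ex:c} gives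
\[
\phi(\beta_k)=y_{1,\emptyset}\;y_{k,\{1\}}\;y_{1,\{k\}}^{-1}\;y_{k,\emptyset}^{-1}\ne1 .
\]
Delete strand $0$, $1$ or $k$ from $\beta_k$. Of the middle part there remain the two crossings of the other two strands, now with empty left sets by \eqref{eq:delete}, that is, the word $t_1t_1$. The last part retraces the crossings of $g_k$ in reverse order, with the same pairs and left sets, so after deletion the first and last parts are still mutually reverse words. The result is trivial. Thus $\beta_2\in\ker d_0\cap\ker d_1$ and $\beta_k\in\ker d_k$ for $k\ge2$, and each $N_i=\phi(\ker d_i)$, $0\le i\le r$, is a nontrivial normal subgroup of the free group $G=\phi(PT_{r+1})$.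

The group $G$ is nonabelian: the homomorphism from $F(Y_r)$ to the free group on $a,b$ that sends $y_{2,\{1\}}$ to $a$, $y_{3,\{1\}}$ to $b$ and the other letters to $1$ maps $\phi(\beta_2)$ to $a$ and $\phi(\beta_3)$ to $b$. This is where $r\ge3$ is used. The commutator subgroup $[P,R]$ of normal subgroups is normal and lies in $P\cap R$. By Lemma~\ref{lem:normal} and induction, $[\dots[[N_0,N_1],N_2],\dots,N_r]\ne1$. This group is the image under $\phi$ of $[\dots[[\ker d_0,\ker d_1],\ker d_2],\dots,\ker d_r]$, which lies in $\bigcap_i\ker d_i=\mathrm{Brun}_{r+1}$. So some $\gamma\in\mathrm{Brun}_{r+1}$ has $\phi(\gamma)\ne1$. Theorem~\ref{thm:brun} and Milnor's theorem give the second assertion.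
\end{proof}

The abelian half of the proof of Theorem~\ref{thm:brun} does not need $\phi$. For an arbitrary Brunnian twin it reduces injectivity to the freeness of the image.

\begin{proposition}\label{prop:crit}
Let $r\ge2$ and $1\ne\gamma\in\mathrm{Brun}_{r+1}$. Let $L_n=F[S^r]_n$, and let $K^\gamma_n\le PT_{n+1}$ be its image under the simplicial homomorphism with $\iota_r\mapsto\gamma$. Then $L_n^{ab}\to(K_n^\gamma)^{ab}$ is an isomorphism, and $L_n\to K_n^\gamma$ is an isomorphism if and only if $K^\gamma_n$ is free.
\end{proposition}

\begin{proof}
We first show that $PT_{r+1}$ is torsion-free. The presentation of $T_{r+1}$ is a Coxeter presentation, and by a theorem of Tits every finite subgroup of a Coxeter group is conjugate into a finite special subgroup, that is, a finite subgroup $W_J$ generated by a subset $J$ of the Coxeter generators. The product $t_pt_{p+1}$ has infinite order, since sending the other generators to $1$ maps $T_{r+1}$ onto the infinite dihedral group $\langle t_p,t_{p+1}\mid t_p^2,\,t_{p+1}^2\rangle$. So if $W_J$ is finite, the elements of $J$ commute pairwise and map to disjoint transpositions. Every element of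 $W_J$ is then the product of a subset of $J$, and its image in $S_{r+1}$ is nontrivial unless the subset is empty. Thus $W_J\cap PT_{r+1}=1$, and as $PT_{r+1}$ is normal, its finite subgroups are trivial.

Hence $H=\langle\gamma\rangle$ is infinite cyclic, $L_n=F^H[S^r]_n$, and the map $L_n\to K_n^\gamma$ is $\Theta^H_n$. By \eqref{eq:M}, $\delta_\sigma^*$ maps the generators $\tau^*\gamma$ of $K_n^\gamma$ into $H$, and the restrictions $u_\sigma=\delta_\sigma^*|_{K^\gamma_n}:K_n^\gamma\to H$ satisfy the hypothesis of Lemma~\ref{lem:ab}. That lemma gives the statement on abelianizations, and the isomorphism $L_n\cong K_n^\gamma$ when $K_n^\gamma$ is free. Conversely, if $L_n\to K_n^\gamma$ is an isomorphism, then $K_n^\gamma$ is free because $L_n$ is.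
\end{proof}

For $r\ge3$ and a Brunnian twin $\gamma\ne1$ with $\phi(\gamma)=\phi'(\gamma)=1$, Theorem~\ref{thm:brun} does not apply, and we do not claim injectivity of $F[S^r]_*\to SPT_*$; for such $\gamma$ only Proposition~\ref{prop:crit} is established here.

\begin{thebibliography}{9}
\bibitem{BKS} Valeriy G. Bardakov, Pravin Kumar, and Mahender Singh, \emph{Brunnian planar braids and simplicial groups}, arXiv:2312.16567 (2023).
\end{thebibliography}
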